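# Subtraction Nim on a string: real parameters and Nim values that never become periodic

## Cutting strings, and the guess that everything repeats

Fix a finite nonempty set $S$ of positive real numbers. A position is a string of length $x\ge 0$. A move cuts off a piece whose length is some $s\in S$ with $s\le x$, leaving a string of length $x-s$. Two players alternate, and a player who cannot move loses. If $S$ consists of integers and $x$ is an integer, this is the ordinary subtraction game. Here lengths are real. The question, taken from Yuto Moriwaki, "Subtraction Nim with Continuous Parameters", arXiv:2606.11658 (2026), is whether the Nim values of such a game always become periodic in $x$.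

The answer one would first guess is yes. The rule is finite and local: the value at $x$ depends only on the values at the at most $|S|$ points $x-s$. For integer $S$ the values are ultimately periodic, and it is hard to see what real parameters could break. We shall test this guess on integer sets, on sets with rational ratios, and on all sets with at most two elements, and it will survive each time. It fails for the set $\{1,\,1+\sqrt2,\,2+\sqrt2\}$.

Write $S_{\le x}=\{s\in S: s\le x\}$. For a set $A$ of nonnegative integers, $\operatorname{mex}A$ is the least nonnegative integer not in $A$; for example $\operatorname{mex}\emptyset=0$, $\operatorname{mex}\{1,2\}=0$, $\operatorname{mex}\{0,1,3\}=2$.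

**Definition (Nim value).** The game is called $G(S)$. Its Nim value function $g=g_S:\mathbb R_{\ge0}\to\mathbb Z_{\ge0}$ is defined recursively by
$$g(x)=\operatorname{mex}\{g(x-s): s\in S_{\le x}\}.$$

The recursion makes sense because every move lowers $x$ by at least $\min S>0$. In particular $g(x)=0$ for $x<\min S$. A position is losing for the player to move exactly when $g(x)=0$. A mex of a set with at most $|S|$ elements is at most $|S|$, so $0\le g\le |S|$.

**Definition (periodic).** A function $f:\mathbb R_{\ge0}\to\mathbb Z_{\ge0}$ is periodic if there are $p>0$ and $x_0\ge0$ with $f(x+p)=f(x)$ for all $x\ge x_0$. If $x_0=0$ is possible, $f$ is purely periodic. A subset of $\mathbb R_{\ge 0}$ is (ultimately) periodic if its indicator function is.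

So "periodic" always means "ultimately periodic". If $g$ is periodic, then so is the set $g^{-1}(0)$ of losing positions.

*Example.* If $S=\{s\}$, then $g(x)=\lfloor x/s\rfloor \bmod 2$. Indeed $g=0$ on $[0,s)$, and for $x\ge s$ we have $g(x)=\operatorname{mex}\{g(x-s)\}$, which is $1$ if $g(x-s)=0$ and $0$ if $g(x-s)=1$. This is purely periodic with period $2s$. The guess passes its first test.

Three small facts let us verify a formula instead of deriving it.

**Lemma 1 (uniqueness).** If $f:\mathbb R_{\ge0}\to\mathbb Z_{\ge0}$ satisfies $f(x)=\operatorname{mex}\{f(x-s):s\in S_{\le x}\}$ for all $x\geq 0$, then $f=g_S$.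

**Lemma 2 (zero set).** If $P\subseteq\mathbb R_{\ge0}$ satisfies $\mathbb R_{\ge0}\setminus P=\bigcup_{s\in S}(P+s)$, then $P=g_S^{-1}(0)$.

**Lemma 3 (scaling).** For $\lambda>0$ we have $g_{\lambda S}(\lambda x)=g_S(x)$. Hence $g_{\lambda S}$ is periodic iff $g_S$ is, and a period $p$ for $g_S$ becomes the period $\lambda p$ for $g_{\lambda S}$.

*Proofs.* Put $\mu=\min S$ and use strong induction on $\lfloor x/\mu\rfloor$. This integer drops by at least $1$ with every move, so at $x$ we may assume the claim at all options $x-s$.

For Lemma 1, $f$ and $g_S$ agree at all options of $x$, so the two mex's at $x$ are the same.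

For Lemma 2, the hypothesis says: $x\in P$ iff there is no $s\in S$ with $x-s\in P$. (Since $P\subseteq\mathbb R_{\ge0}$, such an $s$ automatically satisfies $s\le x$.) On the other side, $g(x)=0$ iff no option of $x$ has value $0$. By induction, "$x-s\in P$" and "$g(x-s)=0$" mean the same for every option, so $x\in P$ iff $g(x)=0$.

For Lemma 3, the function $x\mapsto g_S(x/\lambda)$ satisfies the recursion for $\lambda S$, so it equals $g_{\lambda S}$ by Lemma 1. $\square$

## Integer and commensurable parameters: pigeonhole on windows

Let $M=\max S$. The recursion at $x\ge M$ looks back no further than $M$. So the stretch of values of $g$ on the window $[x-M,x)$ determines everything that comes later.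

**Lemma 4 (a repeated window forces a period).** Let $M\le x<x'$, and suppose $g(x+y)=g(x'+y)$ for all $y\in[-M,0)$. Then, with $p=x'-x$, we have $g(w+p)=g(w)$ for all $w\ge x-M$.

*Proof.* For $w\in[x-M,x)$ this is the hypothesis. For $w\ge x$ use strong induction on $\lfloor (w-x)/\min S\rfloor$. Since $w\ge M$, every $s\in S$ is a legal move from $w$ and from $w+p$. Each $w-s$ is at least $x-M$, and either lies in $[x-M,x)$ or has a smaller induction parameter. So $g(w-s+p)=g(w-s)$ for every $s\in S$, and the mex's at $w$ and $w+p$ agree. $\square$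

**Lemma 5 (commensurable sets).** If $S=dS'$ with $d>0$ and $S'$ a finite nonempty set of positive integers, then $g_S(x)=g_{S'}(\lfloor x/d\rfloor)$, and $g_S$ is periodic.

*Proof.* Let $f(x)=g_{S'}(\lfloor x/d\rfloor)$. For $s'\in S'$, the condition $ds'\le x$ is equivalent to $s'\le\lfloor x/d\rfloor$, and $\lfloor (x-ds')/d\rfloor=\lfloor x/d\rfloor-s'$. So $f$ satisfies the recursion for $S$, because $g_{S'}$ satisfies the recursion for $S'$ at the integer $\lfloor x/d\rfloor$. By Lemma 1, $f=g_S$.

For periodicity we may take $d=1$ by Lemma 3. Then $g(x)=g(\lfloor x\rfloor)$. For an integer $x\ge M$ the window on $[x-M,x)$ is determined by the tuple $(g(x-M),\dots,g(x-1))\in\{0,\dots,|S|\}^M$. There are finitely many tuples, so two integers $x<x'$ have the same one, and Lemma 4 gives a period. $\square$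

So the guess holds for all integer sets, and for all sets whose elements have rational ratios.

## Two parameters: the guess holds, with period $a+b$

Now let the ratio be irrational. We start with $S=\{1,\sqrt2\}$, by hand.

* On $[0,1)$ no move exists, so $g=0$.
* On $[1,2)$ the option $x-1$ lies in $[0,1)$ and has value $0$. If $x\ge\sqrt2$, the option $x-\sqrt2\in[0,2-\sqrt2)$ has value $0$ as well. So $g=1$.
* On $[2,1+\sqrt2)$ the option $x-1\in[1,\sqrt2)$ has value $1$, and $x-\sqrt2\in[2-\sqrt2,1)$ has value $0$. So $g=2$.
* On $[1+\sqrt2,2+\sqrt2)$ the option $x-1\in[\sqrt2,1+\sqrt2)$ has value $1$ or $2$, and $x-\sqrt2\in[1,2)$ has value $1$. So $g=0$.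

We are back to $0$ at $1+\sqrt2$. The next proposition shows that the values really do restart there.

**Proposition 6.** Let $b>1$ and $S=\{1,b\}$. Then $g_S$ is purely periodic with period $p=b+1$, and on $[0,p)$ it is the function $f$ given by $f(z)=\lfloor z\rfloor\bmod2$ for $z\in[0,b)$ and, for $y\in[0,1)$,
$$f(b+y)=\begin{cases}1&\text{if }\lfloor b-1+y\rfloor\text{ is even},\\ 2&\text{if }\lfloor b-1+y\rfloor\text{ is odd}.\end{cases}$$

*Proof.* Extend $f$ with period $p$. We verify the hypothesis of Lemma 1 at $x=mp+z$ with $m\ge0$ an integer and $z\in[0,p)$. When a move would go below $0$ we say the option is missing.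

*$z<1$.* If $m=0$, both options are missing (as $z<1<b$) and the mex is $0$. If $m\ge1$, then $x-1=(m-1)p+(b+z)$ has value in $\{1,2\}$, and $x-b=(m-1)p+(1+z)$ has value $f(1+z)$. If $1+z<b$ this is $\lfloor1+z\rfloor\bmod 2=1$. Otherwise $1+z\in[b,b+1)$ and the value is in $\{1,2\}$. The mex is $0=f(z)$.

*$1\le z<b$.* The option $x-1$ has value $\lfloor z-1\rfloor\bmod2$. The option $x-b$ is missing if $m=0$; for $m\ge1$ it equals $(m-1)p+(1+z)$ with $1+z<p$, so it has value $f(1+z)$.

* If $1+z<b$, then $f(1+z)=\lfloor z+1\rfloor\bmod2$, the same as the value of $x-1$. So the set of option values is $\{\lfloor z-1\rfloor\bmod 2\}$ and the mex is $\lfloor z\rfloor\bmod2$.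
* If $1+z\ge b$, write $1+z=b+y$; then $b-1+y=z$, so $f(1+z)$ is $1$ for $\lfloor z\rfloor$ even and $2$ for $\lfloor z\rfloor$ odd. For $\lfloor z\rfloor$ even the option values form $\{1\}$, with mex $0$. For $\lfloor z\rfloor$ odd they form $\{0\}$ or $\{0,2\}$, with mex $1$.

In every case the mex is $\lfloor z\rfloor\bmod2=f(z)$.

*$z=b+y$, $y\in[0,1)$.* The option $x-b=mp+y$ has value $0$, and $x-1=mp+(b-1+y)$ with $b-1+y\in[0,b)$ has value $\lfloor b-1+y\rfloor\bmod2$. If this is $0$ the mex is $1$; if it is $1$ the mex is $2$. This is the definition of $f(b+y)$. $\square$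

By Lemma 3, every two-element set $\{a,b\}$ with $a<b$ gives a purely periodic function with period $a+b$. The guess has now passed for all $|S|\le2$, rational or not.

## What irrationality does to the window argument

The sensible approach to the general case is to copy Lemma 5: look for two windows that coincide and apply Lemma 4. Lemma 4 itself holds for all real $S$. What fails is the count of windows. For an integer set, a window is a word of length $M$ over a finite alphabet. For a general real set, a window is a function on an interval of length $M$. It has finitely many possible values, but also switching points whose positions are real numbers, so nothing prevents infinitely many different windows from occurring.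

For $\{1,b\}$ a window did repeat, but Proposition 6 needed an explicit formula to see it. So the guess is not refuted by the failure of the pigeonhole argument. By Lemma 4, however, a counterexample is precisely a set $S$ for which no two windows $[x-M,x)$, $x\ge M$, ever coincide (a period beyond $x_0$ conversely makes the windows at $x$ and $x+p$ coincide for $x\ge x_0+M$). To get one, some length visible in the window has to drift forever. We now look for such a drift in the simplest three-element sets in which the parameters are related.

## Losing intervals of $\{1,b,b+1\}$, computed by hand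

We follow only the losing positions. The procedure is a sweep from left to right: a losing interval $I$ *hits* $I+1$, $I+b$ and $I+b+1$, which become winning; the next point not yet hit is losing.

**The case $b=2-\rho$ with $0\le\rho<1$.** The interval $[0,1)$ is losing. It hits $[1,2)$, $[2-\rho,3-\rho)$ and $[3-\rho,4-\rho)$. Together these cover $[1,4-\rho)$ and not a point more. So at $4-\rho=b+2$ the sweep restarts from scratch, and the losing set has period $b+2$.

**The case $b=2+r$ with $r=\sqrt2-1\approx0.414$.** Here $b=1+\sqrt2$. We have $\frac13<r<\frac12$, so $2r<1<3r$.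

*From $0$.* The interval $[0,1)$ is losing and hits $[1,2)$, $[2+r,3+r)$, $[3+r,4+r)$. A slit $[2,2+r)$ is left over, so it is losing, of length $r$. It hits $[3,3+r)$, $[4+r,4+2r)$ and $[5+r,5+2r)$. Now $[2+r,4+2r)$ is winning. The next point not hit is $4+2r=2b$, but $[5+r,5+2r)$ has already been hit. So the next losing interval is $[2b,\,2b+1-r)$, of length only $1-r$.

*From $2b$.* Use the coordinate $y=x-2b$. So far $[0,1-r)$ is losing and $[1-r,1)$ is hit. The losing interval hits $[1,2-r)$, $[2+r,3)$, $[3+r,4)$. The gap $[2-r,2+r)$ is losing, of length $2r<1$. It hits $[3-r,3+r)$, $[4,4+2r)$, $[5,5+2r)$. So $[2+r,4+2r)$ is winning, and from $y=4+2r=2b$ on, the piece $[4+2r,5)$, of length $1-2r$, is losing, followed by the hit piece $[5,5+2r)$.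

*From $4b$.* Use $y=x-4b$. Now $[0,1-2r)$ is losing and $[1-2r,1)$ is hit. The losing interval hits $[1,2-2r)$, $[2+r,3-r)$, $[3+r,4-r)$. Starting at $2-2r$ a full unit $[2-2r,3-2r)$ is losing, because $3-2r<2+r$. It hits $[3-2r,4-2r)$, $[4-r,5-r)$, $[5-r,6-r)$. The earlier hit $[2+r,3-r)$ lies inside $[3-2r,4-2r)$ and has no effect. The gap $[4-2r,3+r)$ is losing, of length $3r-1$. It hits $[5-2r,4+r)$, $[6-r,5+2r)$ and $[7-r,6+2r)$. Now $[3+r,5+2r)$ is winning, and the next stretch starts at $y=5+2r=2b+1$. Its first losing interval has length $1-(3r-1)$, because $[7-r,6+2r)=(2b+1)+[2-3r,1)$ is already hit.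

The losing set thus falls into blocks. Their first losing intervals have lengths $1,\ 1-r,\ 1-2r,\ 1-(3r-1),\dots$ and their last ones $r,\ 2r,\ 3r-1,\dots$. The number $\{nr\}$, the fractional part of $nr$, is advancing by $r$ modulo $1$ from block to block. If that continues forever and $r$ is irrational, no block repeats. The exact statement is as follows.

**Theorem 1.** Let $h\ge1$ be an integer, $r\in(0,1)$ irrational, $b=2h+r$, and $S=\{1,b,b+1\}$. Then $g_S^{-1}(0)$ is not ultimately periodic, hence $g_S$ is not periodic. The same holds for $S=\{1,b,b+1\}\cup T$ with any $T\subseteq\{3,5,\dots,2h-1\}$.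

With $h=1$, $r=\sqrt2-1$ we get $S=\{1,\,1+\sqrt2,\,2+\sqrt2\}$. So the answer to the question is no.

## Blocks on a striped line, with drifting phase

The next task is to turn the pattern into a formula. Paint the real line in unit stripes:
$$W=\bigcup_{j\in\mathbb Z}[2j,2j+1),\qquad\text{so that}\qquad w\in W\iff w+1\notin W .$$
In the computation above, the losing positions of a block are obtained by laying a piece of string on the striped line, starting not at $0$ but at a phase $t\in[0,1)$, and taking the points that land on paint. For phase $t=2r$, for instance, these are the $y$ with $y+2r\in[2r,1)\cup[2,3)\cup[4,5)$, cut off at $y=3+r$. These are exactly the three intervals found from $4b$.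

Where is the striped part cut off? Ordinarily at $y=b$, when the hits by $b$ from the first losing interval arrive. The point $y=b$ has stripe coordinate $b+t=2h+(r+t)$. If $r+t<1$, it is on paint and the hits cut the painted stripe short. If $r+t\ge1$, it is on an unpainted stripe; the hits there change nothing, and the pattern runs on until $y=b+1$, when the hits by $b+1$ arrive. Either way a winning stretch of length $b$ follows.

So define, for $n\ge0$,
$$t_n=\{nr\}\in[0,1),\qquad c_n=b+\lfloor t_n+r\rfloor\in\{b,b+1\},\qquad O_0=0,\qquad O_{n+1}=O_n+b+c_n,$$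
$$P_n=\{y\in[0,c_n):\ y+t_n\in W\},\qquad P=\bigcup_{n\ge0}(O_n+P_n).$$
Here $O_n$ is the start of block $n$, the block is $[O_n,O_{n+1})$, of length $b+c_n$, and the blocks tile $\mathbb R_{\ge0}$ because their lengths are at least $2b$. Also $t_{n+1}=t_n+r-\lfloor t_n+r\rfloor$. None of this uses that $r$ is irrational; that enters only when we look at lengths.

Fix $n$ and abbreviate $t=t_n$, $t'=t_{n+1}$, $c=c_n$. Two observations will be used repeatedly. First, the striped part of the block ends at stripe coordinate
$$c+t=2m+t',\qquad m\in\{h,h+1\}. \tag{1}$$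
If $t+r<1$, then $c+t=b+t=2h+(t+r)=2h+t'$. If $t+r\ge1$, then $c+t=b+1+t=2h+2+(t+r-1)=2h+2+t'$. So modulo $2$ the striped part ends at the phase with which the next block begins.

Second, for $y\in[0,1)$ we have $y+t\in[0,2)$, so $y+t\in W$ iff $y<1-t$. Since $c\ge b>1$,
$$P_n\cap[0,1)=[0,1-t). \tag{2}$$

## The set $P$ is the set of losing positions

By Lemma 2 we must show that $\mathbb R_{\ge0}\setminus P$ is the union of $P+1$, $P+b$ and $P+b+1$. First we compute what a single block hits.

**Step 1: the hits of one block.** We claim that
$$M_n:=(P_n+1)\cup(P_n+b)\cup(P_n+b+1)=\big([1,b+c)\setminus P_n\big)\ \cup\ \big(b+c+[1-t',1)\big). \tag{3}$$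
In words: block $n$ hits everything it should hit inside itself from $y=1$ on, and it overflows into the next block in exactly the set $[1-t',1)$.

We first compute $P_n+1$. By the alternation of stripes,
$$P_n+1=\{y\in[1,c+1):\ y-1+t\in W\}=\{y\in[1,c+1):\ y+t\notin W\}.$$
On $[1,c)$ this is the complement of $P_n$. On $[c,c+1)$ write $y=c+z$ with $z\in[0,1)$; by (1), $y+t=2m+t'+z$, so $y+t\notin W$ iff $z+t'\notin W$ iff $z\in[1-t',1)$. Hence
$$P_n+1=\big([1,c)\setminus P_n\big)\cup\big(c+[1-t',1)\big). \tag{4}$$
Adding $P_n$ itself fills $[1,c)$, and by (2)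
$$P_n\cup(P_n+1)=[0,1-t)\cup[1,c)\cup\big(c+[1-t',1)\big).$$
Shift this by $b$:
$$(P_n+b)\cup(P_n+b+1)=[b,b+1-t)\cup[b+1,b+c)\cup\big(b+c+[1-t',1)\big). \tag{5}$$
This explains the role of the third parameter $b+1$: since $P_n\cup(P_n+1)$ is solid on $[1,c)$, the moves $b$ and $b+1$ together hit a solid stretch.

The set $M_n$ is the union of (4) and (5). We compare it with the right side of (3). As $P_n\subseteq[0,c)$,
$$[1,b+c)\setminus P_n=\big([1,c)\setminus P_n\big)\cup[c,b+c).$$
The part $[1,c)\setminus P_n$ is in (4), and the overflow $b+c+[1-t',1)$ is in (5). The other pieces of $M_n$ are $c+[1-t',1)$, which lies in $[c,b+c)$ because $b>1$; the piece $[b+1,b+c)$, which lies in $[c,b+c)$ because $c\le b+1$; and $[b,b+1-t)$, which lies in $[1,b+c)$. So two things remain to be checked: that $[c,b+c)$ is covered by (4) and (5), and that $[b,b+1-t)$ is disjoint from $P_n$.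

*Case $t+r<1$.* Then $c=b$ and $t'=t+r\ge t$. Since $1-t'\le1-t$, we have $[b,b+1-t)\cup(b+[1-t',1))=[b,b+1)$. Together with $[b+1,b+c)$ this covers $[b,b+c)=[c,b+c)$. Moreover $[b,b+1-t)\subseteq[c,\infty)$ misses $P_n$.

*Case $t+r\ge1$.* Then $c=b+1$, and $[b+1,b+c)=[c,b+c)$ is one of the pieces of (5). For $y\in[b,b+1-t)$ we have
$$y+t\in[2h+r+t,\ 2h+1+r)\subseteq[2h+1,2h+2),$$
so $y+t\notin W$ and $y\notin P_n$. This proves (3).

**Step 2: gluing the blocks.** The purpose is to check the condition of Lemma 2 block by block. We have
$$(P+1)\cup(P+b)\cup(P+b+1)=\bigcup_{n\ge0}(O_n+M_n).$$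
By (3), $O_n+M_n$ consists of a part inside block $n$ and of the overflow $O_{n+1}+[1-t_{n+1},1)$, which lies inside block $n+1$. So within block $n$ the set of hit points is $O_n$ plus
$$\big([1,b+c_n)\setminus P_n\big)\ \cup\ [1-t_n,1),$$
where for $n\ge1$ the second set comes from block $n-1$, and for $n=0$ it is empty because $t_0=0$. By (2), $[0,1)\setminus P_n=[1-t_n,1)$. So the displayed set is exactly $[0,b+c_n)\setminus P_n$. As this holds in every block,
$$\mathbb R_{\ge0}\setminus P=(P+1)\cup(P+b)\cup(P+b+1), \tag{6}$$
and Lemma 2 gives $P=g_S^{-1}(0)$ for $S=\{1,b,b+1\}$.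

**Step 3: extra odd moves change nothing.** Let $s\in\{3,5,\dots,2h-1\}$. The aim is to show $(P+s)\cap P=\emptyset$. Let $y\in P_n$. Then $y+s<c_n+s<c_n+b$, because $s\le2h-1<b$; so the point $O_n+y+s$ is still in block $n$. If $y+s<c_n$, then $y+s+t_n\notin W$, because $y+t_n\in W$ and $s$ is odd; so $y+s\notin P_n$. If $y+s\ge c_n$, then $y+s\notin P_n$ because $P_n\subseteq[0,c_n)$. In both cases $O_n+y+s\notin P$.

Hence for $S=\{1,b,b+1\}\cup T$ with $T\subseteq\{3,5,\dots,2h-1\}$, the sets $P+s$ with $s\in T$ lie inside the left side of (6). So $\mathbb R_{\ge0}\setminus P=\bigcup_{s\in S}(P+s)$ still holds, and again $P=g_S^{-1}(0)$.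

## A component length that occurs only once

From now on $r$ is irrational. We show that $P$ is not ultimately periodic; this completes the proof of Theorem 1 for all the sets $S$ in it, since $P$ is the same set for each of them.

**Step 4: the components of $P$ and their lengths.** The purpose is to find features of $P$ that a translation would have to preserve. By (1), as $y$ runs over $[0,c_n)$ the stripe coordinate $y+t_n$ runs over $[t_n,2m+t_{n+1})$, with $m\ge1$. Its painted part is $[t_n,1)$, the stripes $[2j,2j+1)$ for $1\le j\le m-1$, and $[2m,2m+t_{n+1})$. So $P_n$ consists of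
$$[0,1-t_n),\qquad [2j-t_n,\,2j+1-t_n)\ \ (1\le j\le m-1),\qquad [2m-t_n,\,c_n),$$
and the last one has length $t_{n+1}$, which is positive since $r$ is irrational. Consecutive intervals within $P_n$ are separated by gaps of length $1$. After the last one, $[c_n,c_n+b)$ contains no point of $P_n$, so there is a gap of length $b$ before the next block. Hence these intervals, shifted by $O_n$, are exactly the connected components of $P$, and the lengths that occur are
$$1-t_n\ \ (n\ge0),\qquad 1,\qquad t_n\ \ (n\ge1). \tag{7}$$

**Step 5: for $n\ge1$ the length $1-t_n$ occurs exactly once.** Let $n\ge1$. Since $r$ is irrational, $0<t_n<1$, so $1-t_n\ne1$; this also excludes the length $1-t_0=1$. If $1-t_n=1-t_k$ with $k\ne n$, then $(n-k)r\in\mathbb Z$, which is impossible. If $1-t_n=t_k$ with $k\ge1$, then $t_n+t_k=1$ and $(n+k)r\in\mathbb Z$, which is impossible too. So the only component of $P$ with length $1-t_n$ is $[O_n,\,O_n+1-t_n)$.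

**Step 6: a period would produce a second copy.** Suppose there are $p>0$ and $x_0\ge 0$ with $x\in P\iff x+p\in P$ for all $x\ge x_0$. Choose $n\ge1$ with $O_n>x_0$, and let $[u,v)=[O_n,O_n+1-t_n)$. Points of $[u,v)$ are in $P$, so $[u+p,v+p)\subseteq P$. The point $v$ is not in $P$, so $v+p\notin P$. Points just to the left of $u$ are larger than $x_0$ and lie in the gap of length $b$ at the end of block $n-1$, so they are not in $P$; hence points just to the left of $u+p$ are not in $P$. Therefore $[u+p,v+p)$ is a component of $P$, of length $1-t_n$, and it differs from $[u,v)$ because $p>0$. This contradicts Step 5.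

So $P=g_S^{-1}(0)$ is not ultimately periodic, and $g_S$ is not periodic. This proves Theorem 1. $\blacksquare$

## Odd integer part of $b/a$: pure period $b+2ha$

The hand computation suggested that the leftover slit $[2,2+r)$ caused the drift and that for $b=2-\rho$ the sweep restarts. The next theorem says that for the sets $\{a,b,a+b\}$ the parity of $\lfloor b/a\rfloor$ decides, once $b/a$ is irrational.

**Theorem 2.** Let $0<a<b$ be real and $S=\{a,b,a+b\}$. Then $g_S$ is non-periodic if and only if $b/a$ is irrational and $\lfloor b/a\rfloor$ is even. If $b/a=2h-\rho$ with $h\ge1$ an integer and $0\le\rho<1$, then $g_S$ is purely periodic with period $b+2ha$.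

By Lemma 3 we may scale to $a=1<b$, so $S=\{1,b,b+1\}$; the period $b+2h$ then becomes $b+2ha$ in the original units. If $b$ is irrational and $\lfloor b\rfloor$ is even, then $\lfloor b\rfloor=2h$ with $h\ge1$ because $b>1$, and Theorem 1 with $r=b-2h$ gives non-periodicity. If $b=u/v$ is rational, then $S=\frac1v\{v,u,u+v\}$ and $g_S$ is periodic by Lemma 5. If $b$ is irrational and $\lfloor b\rfloor=2h-1$ is odd, then $b=2h-\rho$ with $\rho\in(0,1)$. So everything follows once we prove the last sentence of the theorem.

A periodic losing set does not by itself make $g_S$ periodic, so here we need all the values. For orientation take $h=1$, $b=2-\rho$. Working from the left gives $g=0$ on $[0,1)$, $1$ on $[1,2)$, $2$ on $[2,3)$ and $3$ on $[3,4-\rho)$: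

* On $[1,2)$ the option $x-1\in[0,1)$ has value $0$; for $x\ge b$ so does $x-b\in[0,\rho)$. The mex is $1$.
* On $[2,3)$ the option $x-1$ has value $1$. For $x<b+1$ the option $x-b\in[\rho,1)$ has value $0$. For $x\ge b+1$ the option $x-b\in[1,1+\rho)$ has value $1$ and $x-b-1\in[0,\rho)$ has value $0$. The mex is $2$.
* On $[3,4-\rho)$ the options $x-1\in[2,3-\rho)$, $x-b\in[1+\rho,2)$, $x-b-1\in[\rho,1)$ have values $2,1,0$. The mex is $3$.
* On $[4-\rho,5-\rho)$ the options $x-1\in[3-\rho,4-\rho)$, $x-b\in[2,3)$, $x-b-1\in[1,2)$ have values in $\{2,3\}$, $2$, $1$. The mex is $0$.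

The general formula has the same shape: values $0,1$ alternate on $[0,b)$, and then a stretch of length $2h$ carries mostly $2$ and $3$.

**Step 1: the candidate.** Let $b=2h-\rho$ and $q=b+2h$. Define $f$ on $[0,q)$ and extend it with period $q$. For $z\in[0,b)$ let $f(z)=\lfloor z\rfloor\bmod2$. For $y=k+u\in[0,2h)$ with $k$ an integer and $u\in[0,1)$, let $f(b+y)$ be given by

| | $u<\rho$ | $u\ge\rho$ |
|---|---|---|
| $k=0$ | $1$ | $2$ |
| $k$ odd | $2$ | $3$ |
| $k\ge2$ even | $3$ | $2$ |

We read off two properties:
$$f(b+y)\in\{2,3\}\quad\text{for } y\in[\rho,2h), \tag{8}$$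
$$f(z)=\lfloor z\rfloor\bmod 2\quad\text{for } z\in[0,2h). \tag{9}$$
Property (8) holds because the only entry equal to $1$ is at $k=0$, $u<\rho$. Property (9) is the definition for $z<b$. For $z\in[b,2h)$ we have $z-b\in[0,\rho)$, so $f(z)=1$, while $\lfloor z\rfloor=2h-1$ because $b>2h-1$.

It remains to verify the hypothesis of Lemma 1 at every $x=mq+z$ with $m\ge0$ and $z\in[0,q)$. If $m\ge1$ and $z-s<0$, the option $x-s$ has the value $f(q+z-s)$; if $m=0$, it is missing. We use $q-b=2h=b+\rho$.

**Step 2: positions with $z\in[0,b)$.** Suppose first $z<1$. If $m=0$ all options are missing and the mex is $0$. If $m\ge1$: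

* $x-1$ has value $f(b+2h-1+z)\in\{2,3\}$, since here $k=2h-1$ is odd;
* $x-b$ has value $f(2h+z)=f(b+\rho+z)\in\{2,3\}$ by (8), since $\rho\le\rho+z<2\le2h$;
* $x-b-1$ has value $f(2h-1+z)=1$ by (9).

So the mex is $0=f(z)$.

Suppose now $1\le z<b$. The option $x-1$ has value $\lfloor z-1\rfloor\bmod2$. The options $x-b$ and $x-b-1$ are missing if $m=0$. If $m\ge1$, they have values $f(b+\rho+z)$ and $f(b+\rho+z-1)$, both in $\{2,3\}$ by (8), because $\rho\le\rho+z-1<\rho+z<\rho+b=2h$. So the option values are one of $0,1$, of the parity opposite to $\lfloor z\rfloor$, and possibly some of $2,3$. The mex is $\lfloor z\rfloor\bmod2=f(z)$.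

**Step 3: positions with $z=b+k+u$, $0\le k\le2h-1$, $u\in[0,1)$.** The option $x-b=mq+(k+u)$ has value $k\bmod2$ by (9).

*$k=0$.* Then $x-b$ has value $0$. The option $x-1$ is $mq+(2h-1-\rho+u)$, with $2h-1-\rho+u\in[0,2h)$, so by (9) its value is $0$ if $u<\rho$ (integer part $2h-2$) and $1$ if $u\ge\rho$ (integer part $2h-1$). The option $x-b-1$ is missing if $m=0$. If $m\ge1$, it has value $f(b+2h-1+u)$, which is $2$ if $u<\rho$ and $3$ if $u\ge\rho$. So for $u<\rho$ the option values form $\{0\}$ or $\{0,2\}$, with mex $1$. For $u\ge\rho$ they form $\{0,1\}$ or $\{0,1,3\}$, with mex $2$. This is the row $k=0$ of the table.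

*$k\ge1$.* Now $x-b$ and $x-b-1=mq+(k-1+u)$ have values $k\bmod2$ and $(k-1)\bmod2$ by (9), so together they give $\{0,1\}$. The option $x-1$ has value $f(b+k-1+u)$. For $k=1$ this is $1$ if $u<\rho$ and $2$ if $u\ge\rho$, so the mex is $2$, respectively $3$. For $k\ge2$ the value $f(b+k-1+u)$ is $2$ or $3$, and the mex is the other of the two. In the table, passing from $k-1$ to $k$ for $k\ge2$ exchanges $2$ and $3$ in each column, so the mex is $f(b+k+u)$.

By Lemma 1, $f=g_S$, which is purely periodic with period $q=b+2h$. This proves Theorem 2. $\blacksquare$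

## Non-periodic sets of every size $k\ge3$

**Theorem 3.** If $|S|\le2$, then $g_S$ is purely periodic. For every $k\ge3$ there is $S$ with $|S|=k$ and $g_S$ not periodic.

*Proof.* For $|S|=1$ we found the period $2s$ in the first section. For $|S|=2$ use Proposition 6 and Lemma 3.

Let $k\ge3$. In Theorem 1 take $h=k-2\ge1$, any irrational $r\in(0,1)$, and $T=\{3,5,\dots,2h-1\}$, which has $h-1$ elements (none if $h=1$). The numbers $b=2h+r$ and $b+1$ are not integers, and $1\notin T$, so $S=\{1,b,b+1\}\cup T$ has $3+(h-1)=k$ elements. By Theorem 1, $g_S$ is not periodic. $\blacksquare$
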